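# Twin vertices and cluster maps whose iterates have Mahler measure zero

## 1. Four variables, one four-cycle, two binomials

Fix an integer $c\ge 2$. Take four variables $x_1,x_2,y_1,y_2$ and put
$$H=y_1^c+y_2^c,\qquad K=x_1^c+x_2^c .$$
Consider the map $\chi$ that performs two substitutions, one after the other. The first replaces $(x_1,x_2)$ by $(H/x_2,\;H/x_1)$ and keeps $y_1,y_2$. The second replaces $(y_1,y_2)$ by $(K/y_2,\;K/y_1)$, where $K$ is computed from the new $x_1,x_2$.

Everything in the first half of these notes comes from one observation. Put $h=H/(x_1x_2)$. Then $H/x_2=hx_1$ and $H/x_1=hx_2$, so the first substitution multiplies $x_1$ and $x_2$ by the same factor $h$. In the same way the second multiplies $y_1$ and $y_2$ by a common factor. Now $H$ and $K$ are homogeneous in the pairs $(y_1,y_2)$ and $(x_1,x_2)$. When a pair is multiplied by a common factor, its binomial is multiplied by a power of that factor, and no new polynomial appears.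

Here is the computation for $c=3$. Write $z_{0,i}=x_i$, $z_{1,i}=y_i$, and let $z_{2,i},z_{3,i},\dots$ be the pairs produced in turn. Put $g=K/(y_1y_2)$, computed in the initial variables. Then, with $i'=3-i$,
$$\begin{aligned}
z_{2,i}&=hx_i, & z_{3,i}&=\frac{h^3K}{y_{i'}}=h^3g\,y_i,\\
z_{4,i}&=\frac{h^9g^3H}{h\,x_{i'}}=h^9g^3x_i, & z_{5,i}&=\frac{h^{27}g^9K}{h^3g\,y_{i'}}=h^{24}g^9y_i .
\end{aligned}$$
The exponents grow exponentially, hence so do the degrees. But each iterate is a monomial times a power of $y_1^3+y_2^3$ times a power of $x_1^3+x_2^3$. We shall see that a sum of two monomials with nonconstant ratio has Mahler measure $0$ and that Mahler measure is additive on products. So every iterate has Mahler measure exactly $0$.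

What is this for? The map $\chi$ is a cluster map; its quiver is an oriented 4-cycle with $c$ parallel arrows on each side. There is a conjecture, stated in Section 2, that for cluster algebras and cluster maps the exponential growth rate of the degrees equals the exponential growth rate of the Mahler measures. The map $\chi$ with $c\ge3$ refutes it. The rest of the notes makes this precise, removes the objection that "Mahler measure $0$" is a degenerate case, proves the inequality between the two rates that survives, and shows that in rank 2 the two rates agree.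

## 2. Mahler measure, mutation, and two growth rates

**Mahler measure.** For $0\ne P\in\mathbb C[x_1^{\pm1},\dots,x_N^{\pm1}]$,
$$m(P)=\int_{\mathbb T^N}\log|P|\,\mathrm d\Omega ,\qquad x_j=e^{\mathrm it_j},\quad \mathrm d\Omega=\frac{\mathrm dt_1\cdots \mathrm dt_N}{(2\pi)^N}.$$
The integral exists. Clearly $m(PQ)=m(P)+m(Q)$, and a Laurent monomial has $m=0$, so $m$ does not change under multiplication by a monomial. We use Jensen's formula in the form
$$\frac1{2\pi}\int_{-\pi}^{\pi}\log|A+e^{\mathrm it}|\,\mathrm dt=\log^+|A|\qquad(A\in\mathbb C).$$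
Three consequences will be needed.

First, if $u,v$ are monomials with $u/v$ nonconstant, then $m(u+v)=0$. Indeed $m(u+v)=m(1+u/v)$; the nonconstant monomial $u/v$ carries the Haar measure of $\mathbb T^N$ to that of $\mathbb T$, so $m(1+u/v)=\frac1{2\pi}\int\log|1+e^{\mathrm it}|\,\mathrm dt=\log^+1=0$.

Second, put
$$\kappa=\frac1{2\pi}\int_{-\pi}^{\pi}\log^+|1+e^{\mathrm it}|\,\mathrm dt .$$
Since $|1+e^{\mathrm it}|=2|\cos(t/2)|>1$ for $|t|<2\pi/3$, we have $\kappa>0$. Jensen's formula in $x_2$ gives $m(1+x_1+x_2)=\kappa$: two monomials give $0$, three can give a positive number.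

Third, $m(P)\ge0$ if $P\neq 0$ has integer coefficients. After multiplication by a monomial, write $P=l\cdot\prod_j(x_N-\zeta_j)$ with leading coefficient $l\in\mathbb Z[x_1^{\pm1},\dots,x_{N-1}^{\pm1}]$. Integrating over $t_N$ gives $\log|l|+\sum_j\log^+|\zeta_j|\ge\log|l|$, so $m(P)\ge m(l)$. After $N$ such steps we reach $\log$ of the absolute value of a nonzero integer.

**Seeds and mutations.** A seed is $(\mathbf x,B)$ with $\mathbf x=(x_1,\dots,x_N)$ and $B=(b_{ij})$ an integer matrix that is skew-symmetrizable: $DB$ is skew-symmetric for some diagonal matrix $D$ of positive integers. Put $[a]_+=\max(a,0)$. The mutation $\mu_k$ is the involution $(\mathbf x,B)\mapsto(\mathbf x',B')$ with $x'_j=x_j$ for $j\neq k$,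
$$x_k'x_k=\prod_ix_i^{[b_{ik}]_+}+\prod_ix_i^{[-b_{ik}]_+},$$
and $b'_{ij}=-b_{ij}$ if $i=k$ or $j=k$, while $b'_{ij}=b_{ij}+\mathrm{sgn}(b_{ik})[b_{ik}b_{kj}]_+$ otherwise. Note that the exchange relation at $k$ uses column $k$. The cluster algebra $\mathcal A=\mathcal A(\mathbf x,B)$ is generated by all cluster variables obtained by repeated mutation. The Laurent property says that each of them is a Laurent polynomial in $x_1,\dots,x_N$ with integer coefficients. Each cluster is algebraically independent.

**Cluster maps.** A cluster map $\varphi$ (from cluster algebras with periodicity, in the sense of Fordy–Marsh, generalized by Nakanishi) is a composition of finitely many mutations, possibly followed by a permutation of the coordinates, such that the exchange matrix returns to itself. We read compositions from right to left. Let $\varphi^n(\mathbf x)$ be the cluster after $n$ repetitions. Since the matrix returns, the same formulas apply in each round, so $\varphi^{n+n'}=\varphi^{n'}\circ\varphi^n$ as rational maps.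 A permutation may occur in the middle of the word: if $\pi$ moves the entry at position $i$ to position $\pi(i)$, then $\mu_k\circ\pi=\pi\circ\mu_{\pi^{-1}(k)}$, so permutations can be moved to the end.

**The two entropies.** For a cluster, $m$ of the cluster is the maximum of the Mahler measures of its elements. Write $|\boldsymbol\mu|=n$ if $\boldsymbol\mu$ is a composition of $n$ mutations. Then
$$\mathcal E_M(\varphi)=\lim_{n\to\infty}\frac{\log m(\varphi^n(\mathbf x))}{n},\qquad \mathcal E_M(\mathcal A)=\lim_{n\to\infty}\sup_{|\boldsymbol\mu|=n}\frac{\log m(\boldsymbol\mu(\mathbf x))}{n},$$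
with the convention that the quotient is read as $0$ whenever $m=0$. The degree of a rational function $p/q$ in lowest terms is $\max(\deg p,\deg q)$. Let $d_n$ be the maximal degree of the components of $\varphi^n(\mathbf x)$ or, for an algebra, of the cluster variables in clusters $\boldsymbol\mu(\mathbf x)$ with $|\boldsymbol\mu|=n$. The algebraic entropy is $\mathcal E=\lim\frac1n\log d_n$, and this limit is taken to exist. Note that $d_n\ge1$, so $\mathcal E\ge0$.

**A case by hand.** Take $N=2$ and $b_{12}=1=-b_{21}$. Alternating mutations produce $x_{n+1}=(1+x_n)/x_{n-1}$: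
$$x_3=\frac{1+x_2}{x_1},\quad x_4=\frac{1+x_1+x_2}{x_1x_2},\quad x_5=\frac{1+x_1}{x_2},\quad x_6=x_1,\quad x_7=x_2 .$$
The sequence has period 5. The degrees are $1$ or $2$, so $\mathcal E=0$. The Mahler measures are $0$, except $m(x_4)=\kappa$. So the quotient in the definition of $\mathcal E_M(\mu_2\mu_1)$ is $0$ or $\frac{\log\kappa}{n}$, and $\mathcal E_M=0$. One sees why a convention for $m=0$ is needed, and that here the two entropies agree.

**Conjecture.** For cluster algebras $\mathcal A$, or for maps $\varphi$ with the Laurent property obtained from cluster algebras with periodicity, the limit defining $\mathcal E_M$ exists and $\mathcal E=\mathcal E_M$. The source of the problem is Andrew N. W. Hone, "Growth of Mahler measure and algebraic entropy of dynamics with the Laurent property", arXiv:2109.08217 (2021).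

## 3. Four theorems comparing $\mathcal E$ and $\mathcal E_M$

The conjecture is false. For $c\ge2$ put $\theta_c=\frac{c+\sqrt{c^2-4}}2$.

**Theorem 1.** Let $c\ge3$, $N=4$, with cluster $(x_1,x_2,y_1,y_2)$,
$$B_c=\begin{pmatrix}0&0&c&-c\\0&0&-c&c\\-c&c&0&0\\c&-c&0&0\end{pmatrix},\qquad \chi_c=(12)(34)\circ\mu_4\mu_3\mu_2\mu_1 .$$
Then $\chi_c$ is a cluster map, $\mathcal E(\chi_c)=2\log\theta_c>0$, and $m(\chi_c^n(\mathbf x))=0$ for all $n$. Hence $\mathcal E_M(\chi_c)=0\ne\mathcal E(\chi_c)$.

**Theorem 2.** (a) Let $c\ge3$, $c'\ge2$, $p,q\ge1$. There is a cluster map $\varphi$ on a connected skew-symmetric exchange matrix of size 9, with $m(\varphi^n(\mathbf x))>0$ for all $n\ge1$, such that both limits exist and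
$$\mathcal E(\varphi)=\max(2q\log\theta_c,\,2p\log\theta_{c'}),\qquad\mathcal E_M(\varphi)=2p\log\theta_{c'} .$$
So for $c'=2$ we get $\mathcal E_M=0<\mathcal E$, and for $c=c'$, $p\le q$ we get $\mathcal E_M/\mathcal E=p/q$, an arbitrary rational number in $(0,1]$.

(b) The map $\tilde\chi_c=\mu_1\chi_c\mu_1$, acting on the seed $\mu_1(\mathbf x,B_c)$, satisfies $\mathcal E_M(\tilde\chi_c)=\mathcal E(\tilde\chi_c)=2\log\theta_c$ for $c\ge3$. So $\mathcal E_M$, unlike $\mathcal E$, depends on the initial seed.

**Theorem 3.** For every cluster map, $\limsup_n\frac{\log m(\varphi^n(\mathbf x))}n\le\mathcal E(\varphi)$. If the mutation class of $B$ is finite, then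
$$0\le\liminf_n\sup_{|\boldsymbol\mu|=n}\frac{\log m(\boldsymbol\mu(\mathbf x))}n\qquad\text{and}\qquad\limsup_n\sup_{|\boldsymbol\mu|=n}\frac{\log m(\boldsymbol\mu(\mathbf x))}n\le\mathcal E(\mathcal A).$$
In particular $\mathcal E(\mathcal A)=0$ implies $\mathcal E_M(\mathcal A)=0$ in that case.

**Theorem 4.** For every cluster algebra of rank 2, $\mathcal E_M(\mathcal A)=\mathcal E(\mathcal A)$. If $|b_{12}b_{21}|\ge5$, then also $\mathcal E_M(\mu_2\mu_1)=\mathcal E(\mu_2\mu_1)>0$.

So for cluster maps the ratio $\mathcal E_M/\mathcal E$, when $0<\mathcal E<\infty$ and $\mathcal E_M$ exists, is at most $1$, and it takes every rational value in $(0,1]$ without any use of the convention for $m=0$. Whether $\mathcal E_M(\mathcal A)=\mathcal E(\mathcal A)$ for algebras of rank at least 3 is not settled here; the conjecture as posed already fails for maps.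

## 4. Degree bounds Mahler measure in neither direction

A sensible first attempt is to compare $m(P)$ and $\deg P$ for one integer Laurent polynomial $P$ at a time, hoping that each is at most a constant multiple of the other.

The bound from above fails because coefficients matter: $m(2^k)=k\log2$ although $2^k$ has degree $0$. For iterates of a map this can be repaired, because the coefficients are produced by the same recursion as the degrees. One tracks an integral that sees all components at once, and it satisfies the same kind of submultiplicative inequality as the degree. That is the proof of Theorem 3 in Section 8.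

The bound from below fails at a more serious point: $m((1+x)^k)=0$ for every $k$. A lower bound of the form $m(P)\ge\varepsilon\deg P$ must exclude powers of binomials, and for cluster maps they cannot be excluded. By Section 1, there are cluster maps whose iterates are exactly monomials times powers of two binomials. So the attempt breaks at the lower bound, and the break is real. In rank 2 a lower bound does hold, but its proof (Sections 10 and 11) uses the dynamics and not the degree alone.

## 5. Twin mutations and the block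

Our aim now is to put the two substitutions of Section 1 inside a cluster algebra, in enough generality to reuse them in a larger matrix.

**Lemma 1.** Let $B$ be skew-symmetric and $k\ne l$ with $b_{il}=-b_{ik}$ for all $i$. Put $H=\prod_ix_i^{[b_{ik}]_+}+\prod_ix_i^{[-b_{ik}]_+}$. Then $\sigma_{kl}:=(k\,l)\circ\mu_l\mu_k$ returns $B$ to itself and acts by $x_k\mapsto H/x_l$, $x_l\mapsto H/x_k$, and $x_i\mapsto x_i$ otherwise.

**Proof.** We have $b_{kl}=-b_{kk}=0$ and $b_{lk}=0$. So neither $x_k$ nor $x_l$ occurs in $H$, and the rule for $\mu_k$ changes nothing in row or column $l$: the added term contains $b_{kl}$ or $b_{lk}$. After $\mu_k$, position $k$ holds $H/x_k$. Column $l$ is still minus the original column $k$, and $H$ is symmetric under changing the sign of that column. So $\mu_l$ puts $H/x_l$ at position $l$.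

For the matrix, let $i,j\notin\{k,l\}$. By skew-symmetry $b_{lj}=-b_{kj}$. The entry after both mutations is
$$b_{ij}+\mathrm{sgn}(b_{ik})[b_{ik}b_{kj}]_++\mathrm{sgn}(b_{il})[b_{il}b_{lj}]_+=b_{ij},$$
since the product $b_{il}b_{lj}=b_{ik}b_{kj}$ is the same and the sign is opposite. Rows and columns $k,l$ are negated: $\mu_k$ negates those of index $k$ and $\mu_l$ those of index $l$, while $\mu_l$ adds nothing to column or row $k$ because the entries between $k$ and $l$ are $0$. So the new entries are $b''_{ik}=-b_{ik}=b_{il}$ and $b''_{il}=-b_{il}=b_{ik}$, and likewise for rows. The transposition $(k\,l)$ therefore restores $B$, and it puts $H/x_l$ at position $k$ and $H/x_k$ at position $l$. $\square$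

**The block.** Let $e\in\{0,1\}$. Take $B_c$ on vertices $1,2,3,4$ with variables $x_1,x_2,y_1,y_2$. If $e=1$, add a vertex $f$, never mutated, with variable also called $f$ and with $b_{f3}=1$, $b_{f4}=-1$, $b_{f1}=b_{f2}=0$ (and the opposite entries in column $f$). Columns $1,2$ are opposite, and columns $3,4$ are opposite. Reading the columns, the exchange binomials are
$$H=y_1^c+y_2^c\ \ (\text{vertices }1,2),\qquad K=f^ex_1^c+x_2^c\ \ (\text{vertices }3,4).$$
By Lemma 1, $\chi_c:=\sigma_{34}\sigma_{12}$ returns the matrix, so it is a cluster map. Since $(12)$ commutes with $\mu_3$ and $\mu_4$, it equals $(12)(34)\circ\mu_4\mu_3\mu_2\mu_1$, which for $e=0$ is the map of Theorem 1. The vertex $f$ plays no role until Section 7, where it joins two blocks.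

Write $i'=3-i$, $z_{0,i}=x_i$, $z_{1,i}=y_i$, and for $k\ge1$
$$z_{k+1,i}=\frac{S_k}{z_{k-1,i'}},\qquad S_k=\begin{cases}z_{k,1}^c+z_{k,2}^c&k\text{ odd},\\ f^ez_{k,1}^c+z_{k,2}^c&k\text{ even}.\end{cases}$$
By Lemma 1, $\chi_c^n(\mathbf x)=(z_{2n,1},z_{2n,2},z_{2n+1,1},z_{2n+1,2})$, together with $f$ if $e=1$.

**Lemma 2.** Put $h=H/(x_1x_2)$ and $g=K/(y_1y_2)$. Then
$$z_{k,i}=h^{\alpha_k}g^{\beta_k}w_{k,i},\qquad w_{k,i}=x_i\ (k\text{ even}),\quad w_{k,i}=y_i\ (k\text{ odd}),$$
where $\alpha_0=\alpha_1=\beta_0=\beta_1=0$ and, for $k\ge1$,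
$$\alpha_{k+1}=c\alpha_k-\alpha_{k-1}+[k\text{ odd}],\qquad\beta_{k+1}=c\beta_k-\beta_{k-1}+[k\text{ even}].$$
(The bracket is $1$ if the condition holds and $0$ otherwise.)

**Proof.** Induction on $k$; the cases $k=0,1$ are the definitions. Let $k$ be odd. The common factor comes out of $S_k$:
$$S_k=h^{c\alpha_k}g^{c\beta_k}H=h^{c\alpha_k+1}g^{c\beta_k}x_1x_2 .$$
Dividing by $z_{k-1,i'}=h^{\alpha_{k-1}}g^{\beta_{k-1}}x_{i'}$ leaves $x_i$ and gives the claim for $k+1$. Let $k\ge 2$ be even. Then
$$S_k=h^{c\alpha_k}g^{c\beta_k}K=h^{c\alpha_k}g^{c\beta_k+1}y_1y_2,$$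
and dividing by $h^{\alpha_{k-1}}g^{\beta_{k-1}}y_{i'}$ gives the claim. $\square$

**Size of the exponents.** Let $u_0=0$, $u_1=1$, $u_{j+1}=cu_j-u_{j-1}$, and $\theta=\theta_c\ge1$, so that $\theta+\theta^{-1}=c$. Then
$$u_j=\theta^{j-1}+\theta^{j-3}+\dots+\theta^{-(j-1)}\qquad(j\ge1).$$
Indeed, for the right-hand side, multiplication by $\theta$ and by $\theta^{-1}$ and adding reproduces the sums for $j+1$ and $j-1$. Hence $\theta^{j-1}\le u_j\le j\theta^{j-1}$ for $j\ge 1$. Also $u_{j+1}-u_j=(c-2)u_j+(u_j-u_{j-1})\ge u_j-u_{j-1}\ge\dots\ge u_1-u_0>0$, so $(u_j)$ is increasing.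

The recurrences are solved by
$$\alpha_k=\sum_{j\text{ odd},\,1\le j<k}u_{k-j},\qquad\beta_k=\alpha_{k-1}\ (k\ge1),\qquad\alpha_k+\beta_k=\sum_{i=1}^{k-1}u_i\ (k\ge 1). \tag{1}$$
To check the first formula, let $a_k$ be its right-hand side. Since $u_0=0$, we may write
$$a_{k+1}-ca_k+a_{k-1}=\sum_{j\text{ odd},\,j<k}(u_{k+1-j}-cu_{k-j}+u_{k-1-j})+[k\text{ odd}]\,(u_1-cu_0)=[k\text{ odd}],$$
and $a_0=a_1=0$. For $\beta$, the same argument gives $\beta_k=\sum_{j\text{ even},\,2\le j<k}u_{k-j}$, and the shift $j\mapsto j-1$ turns this into $\alpha_{k-1}$. Adding the odd and the even sums gives the third formula.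

From (1), $(\alpha_k)$, $(\beta_k)$ and $(\alpha_k+\beta_k)$ are nondecreasing. Bounding the last sum below by $u_{k-1}$ and above by $(k-1)u_{k-1}$, and $\beta_k=\alpha_{k-1}$ below by $u_{k-2}$, we get
$$\theta^{k-2}\le\alpha_k+\beta_k\le k^2\theta^k\ \ (k\ge2),\qquad\theta^{k-3}\le\beta_k\le k^2\theta^k\ \ (k\ge3). \tag{2}$$

## 6. Positive algebraic entropy with Mahler measure zero: proof of Theorem 1

Take $e=0$ and $c\ge 3$. By Lemma 2,
$$z_{k,i}=\frac{H^{\alpha_k}K^{\beta_k}\,w_{k,i}}{(x_1x_2)^{\alpha_k}(y_1y_2)^{\beta_k}} .$$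

**Degrees.** This step shows that cancellation does not reduce the degree growth. Neither $H$ nor $K$ is divisible by a variable, so in lowest terms $H^{\alpha_k}K^{\beta_k}$ survives in the numerator; only $w_{k,i}$ may cancel. The numerator has degree between $c(\alpha_k+\beta_k)$ and $c(\alpha_k+\beta_k)+1$, and the denominator has degree at most $2(\alpha_k+\beta_k)$. The components of $\chi_c^n$ have $k\in\{2n,2n+1\}$, so (2) gives, for $n\ge1$,
$$c\,\theta^{2n-1}\le d_n\le c(2n+1)^2\theta^{2n+1}+1 .$$
Hence $\mathcal E(\chi_c)=2\log\theta_c$, which is positive since $\theta_c>1$ for $c\ge3$.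

**Mahler measures.** By Section 2, $m(y_1^c+y_2^c)=m(x_1^c+x_2^c)=0$. So $m(z_{k,i})=\alpha_km(H)+\beta_km(K)=0$ for all $k,i$, that is, $m(\chi_c^n(\mathbf x))=0$ for all $n$. By the convention, $\mathcal E_M(\chi_c)=0<2\log\theta_c=\mathcal E(\chi_c)$. $\blacksquare$

## 7. Change of seed and two blocks glued at a vertex: proof of Theorem 2

Theorem 1 leans on the convention for $m=0$. To avoid it we need a second block with positive Mahler measures whose growth we control. A single mutation of the initial seed produces one.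

**The block seen from the seed $\mu_1$.** Let $c\ge2$ and $e\in\{0,1\}$. Put $\tilde x_1=H/x_1$ and use the initial cluster $(\tilde x_1,x_2,y_1,y_2)$, and $f$ if $e=1$, with the matrix $\mu_1(B)$. The map $\tilde\chi=\mu_1\chi_c\mu_1$ returns $\mu_1(B)$, and permutations can be moved to the end: $\tilde\chi=(12)(34)\mu_2\mu_4\mu_3\mu_2$. So it is a cluster map, and $\tilde\chi^n=\mu_1\chi_c^n\mu_1$. Its cluster is obtained from the seed $\chi_c^n(\mathbf x)$, with matrix $B$, by mutating at vertex 1. The new first component is $S_{2n+1}/z_{2n,1}=z_{2n+2,2}$. So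
$$\tilde\chi^n=(z_{2n+2,2},\;z_{2n,2},\;z_{2n+1,1},\;z_{2n+1,2})\ \text{ and } f,\qquad\text{expressed through }x_1=H/\tilde x_1 .$$
In the new coordinates $h=H/(x_1x_2)=\tilde x_1/x_2$ has become a monomial, while
$$g=\frac{f^e(H/\tilde x_1)^c+x_2^c}{y_1y_2}=\frac{G}{\tilde x_1^{\,c}\,y_1y_2},\qquad G=f^eH^c+(\tilde x_1x_2)^c .$$
The factors $w$ that occur in these components are $x_2,y_1,y_2$, which are monomials. So each component is a monomial times $G^{\beta_k}$ with $k\in\{2n,2n+1,2n+2\}$.

**Mahler measures.** On the torus $|f|=|x_2|=1$, and $\tilde x_1^c$ is uniformly distributed on the circle, so Jensen's formula in $\tilde x_1$ gives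
$$m(G)=\int\log^+\big(|H|^c\big)=c\int\log^+|y_1^c+y_2^c|=c\kappa ,$$
the last step because $|y_1^c+y_2^c|=|1+(y_1/y_2)^c|$ and $(y_1/y_2)^c$ is uniformly distributed. Hence $m(z_{k,i})=c\kappa\beta_k$ for these components. As $\beta$ is nondecreasing and $\beta_4=\alpha_3=u_2=c$,
$$m(\tilde\chi^n)=c\kappa\,\beta_{2n+2}>0\qquad(n\ge1). \tag{3}$$

**Degrees.** We have
$$z_{k,i}=(\tilde x_1/x_2)^{\alpha_k}\,G^{\beta_k}\,(\tilde x_1^{\,c}y_1y_2)^{-\beta_k}\,w_{k,i} .$$
No variable divides $G$: setting $\tilde x_1$ or $x_2$ to $0$ leaves $f^eH^c\neq0$, setting $f=0$ (if $e=1$) leaves $(\tilde x_1x_2)^c$, and setting $y_1$ or $y_2$ to $0$ leaves a nonzero polynomial. So $G^{\beta_k}$ survives in lowest terms. The polynomial $G$ contains $f^eH^c$, so $\deg G\ge c^2$, and $\deg G\le c^2+1$ since $2c\le c^2$. Therefore the degree of $z_{k,i}$ is at least $c^2\beta_k$ and at most $C(\alpha_k+\beta_k+1)$ with $C=c^2+c+3$. Now (2) gives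
$$c^2\theta^{2n-1}\le d_n\le C\big((2n+2)^2\theta^{2n+2}+1\big),\qquad \theta^{2n-1}\le\beta_{2n+2}\le(2n+2)^2\theta^{2n+2},$$
and with (3), both $\frac1n\log d_n$ and $\frac1n\log m(\tilde\chi^n)$ tend to $2\log\theta_c$. For $c=2$ this limit is $0$.

**Proof of (b).** Take $e=0$ and $c\ge3$ in the two steps above: $\mathcal E_M(\tilde\chi_c)=\mathcal E(\tilde\chi_c)=2\log\theta_c$. The same dynamics, started from the seed $(\mathbf x,B_c)$, has $\mathcal E_M=0$ by Theorem 1. So $\mathcal E_M$ depends on the seed. That $\mathcal E$ does not, in general, is the content of the next two lemmas, which also prepare Theorem 3.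

**Reduced form.** Call $\Phi=(\Phi_1,\dots,\Phi_N)$ a *Laurent tuple* if the $\Phi_i$ are algebraically independent Laurent polynomials in $\mathbf x$ with integer coefficients. Every cluster expressed in an initial cluster is one. Let $F_0$ be the monomial of least exponents such that all $F_i:=F_0\Phi_i$ are polynomials. Then $F_0,\dots,F_N\in\mathbb Z[\mathbf x]$ have no common factor: a common factor divides $F_0$, so up to sign it is a monomial, and a variable dividing all $F_j$ could be removed from $F_0$. Put $D(\Phi)=\max_j\deg F_j$, and let $d(\Phi)$ be the maximal degree of the components. For example, $\Phi=\left(\frac{1+x_2}{x_1},x_2\right)$ has reduced form $(F_0,F_1,F_2)=(x_1,\,1+x_2,\,x_1x_2)$, with $d=1$ and $D=2$.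

**Lemma 3.** For a Laurent tuple, $D(\Phi)\ge1$ and $d(\Phi)\le D(\Phi)\le N\,d(\Phi)$.

**Proof.** If $D(\Phi)=0$, all $\Phi_i$ would be constants. Since $\Phi_i=F_i/F_0$, lowest terms have degree at most $D(\Phi)$. Conversely let $\Phi_i=p_i/q_i$ in lowest terms, with $q_i$ a monomial; then $F_0$ is the least common multiple of the $q_i$. So $\deg F_0\le Nd(\Phi)$. As $F_0/q_i$ divides $\prod_{j\ne i}q_j$, we get $\deg F_i=\deg p_i+\deg(F_0/q_i)\le d(\Phi)+(N-1)d(\Phi)$. $\square$

**Lemma 4.** Let $\Phi,\Psi$ and $\Psi\circ\Phi$ be Laurent tuples with reduced forms $F$, $E$, $F''$. Let $D=D(\Psi)$, and let $Q_j\in\mathbb Z[X_0,\dots,X_N]$ be the homogenization of $E_j$ to degree $D$. Then there is $0\ne R\in\mathbb Z[\mathbf x]$ with $Q_j(F_0,\dots,F_N)=R\,F''_j$ for $0\le j\le N$. In particular $D(\Psi\circ\Phi)\le D(\Psi)D(\Phi)$.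

**Proof.** By definition $Q_j(F)=F_0^{D}E_j(\Phi)$. As $E_0$ is a monomial, $Q_0(F)=F_0^DE_0(\Phi)\ne0$. Moreover $Q_j(F)/Q_0(F)=E_j(\Phi)/E_0(\Phi)=F''_j/F''_0$ for all $j$, that is,
$$F_0''\,Q_j(F)=F_j''\,Q_0(F).$$
So $F_0''$ divides $F_j''Q_0(F)$ for every $j$. Since the $F_j''$ have no common factor in the factorial ring $\mathbb Z[\mathbf x]$, $F_0''$ divides $Q_0(F)$. Put $R=Q_0(F)/F_0''$; then $Q_j(F)=RF_j''$. Finally $\deg F_j''\le\deg Q_j(F)\le D(\Psi)D(\Phi)$. $\square$

Let $\varphi$ be a cluster map on $(\mathbf x,B)$, let $\tau$ be a composition of mutations, and let $T$ be the Laurent tuple expressing $\tau(\mathbf x)$ in $\mathbf x$. On the seed $\tau(\mathbf x,B)$ the conjugate $\tilde\varphi=\tau\varphi\tau^{-1}$ satisfies $\tilde\varphi^n=T\circ\varphi^n\circ T^{-1}$. All tuples involved, including partial compositions and $T^{-1}$, are clusters expressed in some initial cluster, hence Laurent tuples. By Lemma 4, $D(\tilde\varphi^n)\le D(T)D(T^{-1})D(\varphi^n)$, and the same with $\varphi$ and $\tilde\varphi$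 exchanged. By Lemma 3, the numbers $d_n$ for $\varphi$ and $\tilde\varphi$ differ by bounded factors, so $\mathcal E(\varphi)=\mathcal E(\tilde\varphi)$. This completes (b).

**Proof of (a).** The plan is to run, side by side, a block with fast degree growth and Mahler measure $0$ and a block, seen from the mutated seed, with positive Mahler measure. The vertex $f$ makes the matrix connected.

Take two blocks with $e=1$: $\mathsf A$ with parameter $c$ and $\mathsf B$ with parameter $c'$, sharing one common vertex $f$, and with no arrows between $\mathsf A$ and $\mathsf B$. This is a skew-symmetric matrix $B$ of size $4+1+4=9$. The twin conditions of Lemma 1 hold in the full matrix, so $\chi_{\mathsf A}$ and $\chi_{\mathsf B}$ both return $B$. Each changes only the variables of its own block, and its formulas involve only that block and $f$, which is fixed. So they commute.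

Let $1',2',3',4'$ be the vertices of $\mathsf B$. Take the initial seed with matrix $\mu_{1'}(B)$, and put
$$\varphi=\mu_{1'}\circ\chi_{\mathsf A}^q\chi_{\mathsf B}^p\circ\mu_{1'} .$$
It returns $\mu_{1'}(B)$, so after moving the permutations to the end it is a cluster map. The neighbors of $1'$ are $3'$ and $4'$, so $\mu_{1'}$ only reverses the arrows at $1'$ and creates arrows between $3'$ and $4'$. No other arrow is touched: the 4-cycle of $\mathsf A$ is connected and joined to $f$ through $3$ and $4$; the vertices $1'$ and $2'$ are joined to $3'$ and $4'$, and those to $f$. So the matrix $\mu_{1'}(B)$ is connected.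

Since $\varphi^n=\mu_{1'}\chi_{\mathsf A}^{qn}\chi_{\mathsf B}^{pn}\mu_{1'}$, the components of $\varphi^n$ are of three kinds.

- The variable $f$, of degree $1$ and with $m=0$.
- The components of $\chi_{\mathsf A}^{qn}$. By Lemma 2 they are monomials times powers of $H=y_1^c+y_2^c$ and $K=fx_1^c+x_2^c$, so $m=0$. As $H,K$ are divisible by no variable and have degrees $c$ and $c+1$, the degree of $z_{k,i}$ lies between $c(\alpha_k+\beta_k)$ and $(c+1)(\alpha_k+\beta_k)+1$. With $k\in\{2qn,2qn+1\}$ and (2), the maximal degree lies between $c\,\theta_c^{2qn-1}$ and $(c+1)(2qn+1)^2\theta_c^{2qn+1}+1$. Its exponential rate is $2q\log\theta_c$.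
- The components of $\tilde\chi_{\mathsf B}^{pn}$. By (3), with $pn$ in place of $n$, their maximal Mahler measure is $c'\kappa\,\beta^{(c')}_{2pn+2}>0$, where $\beta^{(c')}$ is the sequence $\beta$ for the parameter $c'$. Both this number and their maximal degree have exponential rate $2p\log\theta_{c'}$, which is $0$ if $c'=2$.

So $m(\varphi^n(\mathbf x))=c'\kappa\,\beta^{(c')}_{2pn+2}>0$ for all $n\ge1$, the limit $\mathcal E_M(\varphi)=2p\log\theta_{c'}$ exists, and $\mathcal E(\varphi)$ is the larger of the two degree rates. If $c'=2$, then $\mathcal E_M=0$ and $\mathcal E=2q\log\theta_c>0$. If $c=c'\ge 3$ and $p\le q$, the ratio is $p/q$. $\blacksquare$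

## 8. The inequality $\mathcal E_M\le\mathcal E$: proof of Theorem 3

As noted in Section 4, $m$ of one component is not controlled by its degree. The remedy is to control all components together. For a Laurent tuple $\Phi$ with reduced form $F_0,\dots,F_N$ put
$$I(\Phi)=\int_{\mathbb T^N}\log\max_{0\le j\le N}|F_j|\,\mathrm d\Omega .$$
On the torus $|F_0|=1$, so the integrand is nonnegative; it is bounded, so $0\le I(\Phi)<\infty$. Since $m(F_0)=0$,
$$m(\Phi_i)=m(F_i)\le I(\Phi). \tag{4}$$

**Lemma 5.** If $\Phi,\Psi,\Psi\circ\Phi$ are Laurent tuples, then $I(\Psi\circ\Phi)\le D(\Psi)\,I(\Phi)+C(\Psi)$ for a constant $C(\Psi)\ge0$ depending only on $\Psi$.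

**Proof.** With the notation of Lemma 4, let $\|Q\|_1$ be the sum of the absolute values of the coefficients of $Q$, and put $C(\Psi)=\log\max_j\|Q_j\|_1$; this is $\ge0$ because $Q_0$ is a monomial. As $R$ has integer coefficients, $m(R)\ge0$. So
$$I(\Psi\circ\Phi)\le I(\Psi\circ\Phi)+m(R)=\int\log\max_j|Q_j(F)|\,\mathrm d\Omega\le D(\Psi)\,I(\Phi)+C(\Psi),$$
the last step because $|Q_j(F)|\le\|Q_j\|_1(\max_i|F_i|)^{D(\Psi)}$. $\square$

**Maps.** Let $\varphi$ be a cluster map. Put $I_n=I(\varphi^n)$, fix $L\ge1$, and put $D_L=D(\varphi^L)$, $C_L=C(\varphi^L)$. Lemma 5 with $\Psi=\varphi^L$, $\Phi=\varphi^n$ says $I_{n+L}\le D_LI_n+C_L$. Since $D_L\ge1$, iterating gives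
$$I_{kL+r}\le D_L^k(I_r+kC_L)\qquad(0\le r<L).$$
Hence $\limsup_n\frac1n\log^+I_n\le\frac1L\log D_L\le\frac1L\log(Nd_L)$, by Lemma 3. Letting $L\to\infty$, $\limsup_n\frac1n\log^+I_n\le\mathcal E(\varphi)$. By (4), if $m(\varphi^n(\mathbf x))>0$ then $\log m(\varphi^n(\mathbf x))\le\log^+I_n$; if $m(\varphi^n(\mathbf x))=0$, the quotient is read as $0\le\mathcal E(\varphi)$. This proves the first claim.

**Algebras with finite mutation class, upper bound.** We may assume $\mathcal E(\mathcal A)<\infty$. For a matrix $B'$ in the mutation class and a sequence $\boldsymbol\nu$ of mutations, let $\boldsymbol\nu_{B'}$ be the Laurent tuple obtained by applying $\boldsymbol\nu$ to the seed $(\mathbf x,B')$. Write $I(\boldsymbol\mu)=I(\boldsymbol\mu_B)$. If a sequence first performs $\boldsymbol\mu$, arriving at the matrix $B'$, and then $\boldsymbol\nu$, its cluster is $\boldsymbol\nu_{B'}\circ\boldsymbol\mu_B$. Let $D_L^*$ and $C_L^*$ be the maxima of $D(\boldsymbol\nu_{B'})$ and $C(\boldsymbol\nu_{B'})$ over all $|\boldsymbol\nu|=L$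 and all $B'$; these are maxima over finitely many tuples because the class is finite. As before, Lemma 5 gives
$$I(\boldsymbol\mu)\le(D_L^*)^k\Big(\max_{|\boldsymbol\mu'|=r}I(\boldsymbol\mu')+kC_L^*\Big)\qquad\text{for }|\boldsymbol\mu|=kL+r,\ 0\le r<L .$$
It remains to bound $D_L^*$ by degrees seen from the initial seed. For each $B'$ fix a mutation path $\pi_{B'}$ from $B$ to $B'$ and let $P$ be the Laurent tuple $(\pi_{B'})_B$. Then $(\boldsymbol\nu\pi_{B'})_B=\boldsymbol\nu_{B'}\circ P$, so $\boldsymbol\nu_{B'}=(\boldsymbol\nu\pi_{B'})_B\circ P^{-1}$, where $P^{-1}$ is the cluster obtained from $(\mathbf x,B')$ by walking the path back, again a Laurent tuple. By Lemmas 3 and 4,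
$$D(\boldsymbol\nu_{B'})\le N\,d_{L+|\pi_{B'}|}\,D(P^{-1}).$$
There are finitely many $B'$, so $\limsup_L\frac1L\log D_L^*\le\mathcal E(\mathcal A)$. With (4), for every $L$,
$$\limsup_n\sup_{|\boldsymbol\mu|=n}\frac{\log m(\boldsymbol\mu(\mathbf x))}{n}\le\frac1L\log D_L^*,$$
where quotients read as $0$ cause no trouble because $D_L^*\ge1$. Let $L\to\infty$.

**Lower bound $0$.** Backtrack: repeat $\mu_1$. For $n$ even this reaches $\mathbf x$, where $m=0$ and the quotient is $0$. For $n$ odd it reaches $\mu_1(\mathbf x)$. If column 1 of $B$ is nonzero, the new variable is a sum of two monomials with nonconstant ratio divided by $x_1$, so $m=0$ and the quotient is $0$. If column 1 is zero, the new variable is $2/x_1$, so $m=\log2$ and the quotient is $\frac{\log\log2}n\to0$. So the $\liminf$ of the suprema is at least $0$.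

If $\mathcal E(\mathcal A)=0$, the two bounds together give $\mathcal E_M(\mathcal A)=0$. $\blacksquare$

## 9. Rank 2: the recursion, its exponents, and $\mathcal E$

We start the proof of Theorem 4. If $b_{12}=b_{21}=0$, the cluster variables are $x_i$ and $2/x_i$, so $d_n=1$, $\mathcal E(\mathcal A)=0$, and Theorem 3 applies. Otherwise both entries are nonzero, with opposite signs. Put $b_n=|b_{12}|$ for $n$ odd and $b_n=|b_{21}|$ for $n$ even. Mutation only changes the sign of $B$, so the mutation class is $\{\pm B\}$. The cluster variables are $x_n$ $(n\in\mathbb Z)$ with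
$$x_{n+1}x_{n-1}=1+x_n^{b_n} . \tag{5}$$
The initial cluster is $\{x_1,x_2\}$, and the clusters reached by $n$ mutations are $\{x_{s+1},x_{s+2}\}$ with $|s|\le n$ and $s\equiv n\bmod 2$, because each mutation moves one step along this line. The substitution $x_k\leftrightarrow x_{3-k}$ exchanges the two initial variables and the two values of $b_n$, and leaves $b_1b_2$ fixed. So estimates with constants depending only on $b_1,b_2$ need only be proved for $n\to+\infty$.

**A tropical recursion for the exponents.** Let $h_n(v)$ be the maximum of $v\cdot a$ over the exponents $a\in\mathbb Z^2$ that occur in $x_n$, for $v\in\mathbb R^2$. So $h_n(1,0)$ is the largest exponent of $x_1$ and $-h_n(-1,0)$ the smallest. By (5), $x_n$ is positive on $\mathbb R_{>0}^2$. If $v$ is generic, one exponent dominates, and $h_n(v)=\lim_{t\to\infty}\frac1t\log x_n(e^{tv_1},e^{tv_2})$. Taking logarithms in (5), dividing by $t$ and passing to the limit,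
$$h_{n+1}+h_{n-1}=\max(0,\,b_nh_n),\qquad h_1=v_1,\quad h_2=v_2 ,$$
first for generic $v$, then for all $v$ by continuity. The four directions we need all pass through the values $(0,1)$:

- $v=(0,1)$: $h_1,h_2=0,1$.
- $v=(-1,0)$: $h_1,h_2,h_3=-1,0,1$.
- $v=(0,-1)$: $h_1,\dots,h_4=0,-1,0,1$.
- $v=(1,0)$: $h_1,\dots,h_5=1,0,-1,0,1$.

So from index $k=1,2,3,4$ respectively, $h$ follows the solution with $(h_k,h_{k+1})=(0,1)$.

**The case $b_1b_2\le3$.** Put $\beta=b_{k+1}$. Starting from $h_k=0$, $h_{k+1}=1$, the tropical recursion runs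
$$\begin{aligned}
b_1b_2=1:&\quad 0,\,1,\,1,\,0,\,-1,\;0,\,1,\dots\\
b_1b_2=2:&\quad 0,\,1,\,\beta,\,1,\,0,\,-1,\;0,\,1,\dots\\
b_1b_2=3:&\quad 0,\,1,\,\beta,\,2,\,\beta,\,1,\,0,\,-1,\;0,\,1,\dots
\end{aligned}$$
with period 5, 6, 8; in the last two cases the period is even, so the parity of the index is restored, and in the first $b_1=b_2$. So all exponents, hence all degrees, are bounded, and $\mathcal E(\mathcal A)=0$.

**The case $b_1b_2=4$.** The sequence $y_n=(n-k)\sqrt{b_{n+1}}$ satisfies $y_{n+1}+y_{n-1}=2(n-k)\sqrt{b_n}$ and $b_ny_n=(n-k)\sqrt{b_n}\sqrt{b_nb_{n+1}}=2(n-k)\sqrt{b_n}$, so it solves $y_{n+1}+y_{n-1}=b_ny_n$. It vanishes at $k$ and is positive for $n>k$. So the maximum in the tropical recursion is always $b_nh_n$ from there on, and $h$ is a positive multiple of $y$. The exponents are $O(n)$, so $d_n=O(n)$ and $\mathcal E(\mathcal A)=0$.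

In both cases the mutation class is finite, and Theorem 3 gives $\mathcal E_M(\mathcal A)=0=\mathcal E(\mathcal A)$.

**The case $b_1b_2\ge5$.** Let $\rho>1$ satisfy $\rho+\rho^{-1}=\sqrt{b_1b_2}$, and put
$$r_n=\rho^n\sqrt{b_{n+1}},\qquad q_n=\rho^{-n}\sqrt{b_{n+1}} .$$
Both solve $y_{n+1}+y_{n-1}=b_ny_n$: since $b_{n+2}=b_n$, for instance $r_{n+1}+r_{n-1}=\rho^n(\rho+\rho^{-1})\sqrt{b_n}=\rho^n\sqrt{b_nb_{n+1}}\sqrt{b_n}=b_nr_n$. The combination
$$r_nq_k-q_nr_k=\sqrt{b_{n+1}b_{k+1}}\,(\rho^{n-k}-\rho^{k-n})$$
vanishes at $n=k$ and is positive for $n>k$. So, as before, $h$ is a positive multiple of it for $n\ge k$, and it is of exact order $\rho^n$ for $n>k$. We record the consequences. There is $C_0$, depending only on $b_1,b_2$, such that all exponents in $x_n$ $(n\ge1)$ are at most $C_0\rho^n$ in absolute value. For $n\ge3$, the exponent of $x_1$ in the denominator of $x_n$ is $h_n(-1,0)$, of exact order $\rho^n$. So $\deg x_n$ is of exact order $\rho^n$. With the symmetry, $d_n$ for $\mathcal A$ is of exact order $\rho^n$.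 Since $(\mu_2\mu_1)^n(\mathbf x)=(x_{2n+1},x_{2n+2})$,
$$\mathcal E(\mathcal A)=\log\rho,\qquad\mathcal E(\mu_2\mu_1)=2\log\rho>0 .$$

By Theorem 3, applied to the cluster map $\mu_2\mu_1$ (which returns $B$) and to $\mathcal A$, the upper bounds for $\mathcal E_M$ hold. The cluster $\{x_{n+1},x_{n+2}\}$ is reached by $n$ mutations. So for both lower bounds, and the existence of both limits, it suffices to prove
$$m(x_n)\ge c_*\rho^n\qquad\text{for all large }n,\text{ with some }c_*>0. \tag{6}$$

## 10. Where $|x_n|$ is large, and how small it can be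

From here on $b_1b_2\ge5$, and the constants $C_i,c_i,\Lambda_0>0$ depend only on $b_1,b_2$. Write points of $(\mathbb C^*)^2$ as $x_j=e^{a_j+\mathrm it_j}$, and put
$$\ell_n=\log|x_n|,\qquad\Omega_s=\{|a_1|\le s,\ |a_2|\le s\},\qquad\mathrm d\nu=\mathrm da_1\,\mathrm dt_1\,\mathrm da_2\,\mathrm dt_2 .$$
The number $m(x_n)$ is the average of $\ell_n$ over the torus $a_1=a_2=0$. The plan for (6) is to thicken the torus to $\Omega_s$. This is affordable because averages over $t$ vary slowly with $a$. Near the point $(1,1)$ the function $\ell_n$ is of order $\rho^n$, which gives a positive contribution. The danger is a negative contribution of the same order. On the thick set it is controlled because the map $(x_1,x_2)\mapsto(x_{n-1},x_n)$ preserves $\nu$, and very negative $\ell_n$ forces the image into a tiny set.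

Where the $x_k$ involved do not vanish, (5) gives
$$\ell_{n+1}+\ell_{n-1}=b_n\ell_n+\varepsilon_n,\qquad\varepsilon_n=\log|1+x_n^{-b_n}|,\qquad\varepsilon_n\ge-\log2\ \text{ if }\ell_n\ge\log2 . \tag{7}$$

**Step 1 (growth near $(1,1)$).** This step finds a fixed neighborhood of $(1,1)$ where $\ell_n$ has order $\rho^n$. The tool is the Wronskian of $\ell$ with the decaying solution $q$: put $W_n=\ell_{n+1}q_n-\ell_nq_{n+1}$. Then
$$W_n-W_{n-1}=q_n(\ell_{n+1}+\ell_{n-1})-\ell_n(q_{n+1}+q_{n-1})=q_n\varepsilon_n .$$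
At $(1,1)$ the value of $x_n$ is a positive integer: an integer by the Laurent property, positive by (5). So $\varepsilon_n>0$ there. Also $W_1=0$ and $\varepsilon_2=\log2$. Hence $W_n\ge w:=q_2\log2$ for $n\ge2$. As $\ell_n\ge0$ there, $\ell_{n+1}=(W_n+\ell_nq_{n+1})/q_n\ge w/q_n\to\infty$.

Choose $n_1\ge3$ such that $\sum_{k\ge n_1}q_k\log2<w/4$, such that $w/(2q_n)\ge\log2$ for all $n\ge n_1$, and such that $\ell_{n_1}>\log2$ at $(1,1)$. By continuity there are $\tau,s_0\in(0,1)$ such that on
$$V=\{|t_j|<\tau,\ |a_j|<s_0\ \text{ for } j=1,2\}$$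
the variables $x_{n_1-1},x_{n_1}$ do not vanish, $W_{n_1-1}\ge\frac34w$, and $\ell_{n_1}\ge\log2$.

We claim that on $V$, for all $n\ge n_1$, $\ell_n\ge\log2$ and $W_n\ge\frac34w-\sum_{k=n_1}^nq_k\log2\ge\frac12w$. Suppose that $x_{n-1}\ne0$, that $\ell_n\ge\log2$, and that $W_{n-1}\ge\frac34w-\sum_{k=n_1}^{n-1}q_k\log 2$. Then $|x_n|\ge2$, so $1+x_n^{b_n}\ne0$ and $x_{n+1}\ne0$. By (7), $W_n\ge W_{n-1}-q_n\log2$, which gives the bound for $W_n$. Then
$$\ell_{n+1}=\frac{W_n+\ell_nq_{n+1}}{q_n}\ge\frac w{2q_n}\ge\log2 ,$$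
and the induction continues. Since $1/q_n$ is of order $\rho^n$, we get
$$\ell_n\ge c_4\rho^n\quad\text{on }V\text{, for all }n>n_1 . \tag{8}$$

**Step 2 (an $L^2$ bound for the negative part).** With $\log^-y=\max(0,-\log y)$, we show: for $|a_1|,|a_2|\le1$ and normalized Haar measure in $t$,
$$\big\|\log^-|x_n|\big\|_{L^2(\mathrm dt)}\le C_3\rho^n . \tag{9}$$
Factor $x_n$ first in $x_2$, then its leading coefficient in $x_1$:
$$x_n=x_2^{j_0}\,l(x_1)\prod_{j\le M}\big(x_2-\zeta_j(x_1)\big),\qquad l(x_1)=\epsilon\,x_1^{i_0}\prod_{i\le M'}(x_1-\zeta_i'),\quad\epsilon\in\mathbb Z\setminus\{0\},$$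
for $x_1$ with $l(x_1)\ne0$; the numbers $|i_0|,|j_0|,M,M'$ are at most $2C_0\rho^n$. For $|a|\le1$ and $\zeta\in\mathbb C$, the distance from $e^{a+\mathrm it}$ to $\zeta$ is at least its distance to the line through $0$ and $\zeta$:
$$|e^{a+\mathrm it}-\zeta|\ge e^a|\sin(t-\arg\zeta)|\ge e^{-1}|\sin(t-\arg\zeta)|$$
(any argument if $\zeta=0$). So $\log^-|e^{a+\mathrm it}-\zeta|\le1+\log\frac1{|\sin(t-\arg\zeta)|}$, whose $L^2(\mathrm dt)$ norm is a finite constant $C_1$, independent of $\zeta$. Also $\log^-$ of a product is at most the sum of the $\log^-$ of its factors, $\log^-|x_j^i|\le|i|$, and $\log^-|\epsilon|=0$. For fixed $x_1$, Minkowski's inequality in $t_2$ gives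
$$\big\|\log^-|x_n|\big\|_{L^2(\mathrm dt_2)}\le|j_0|+\log^-|l(x_1)|+MC_1 .$$
Taking the $L^2(\mathrm dt_1)$ norm and using Minkowski again for $\log^-|l(x_1)|$, the norm in (9) is at most $|j_0|+MC_1+|i_0|+M'C_1\le C_3\rho^n$.

**Step 3 (very small values have one cause).** If $|x_n|$ is very small, then by (5) either $1+x_{n-1}^{b_{n-1}}$ is very small or $x_{n-2}$ is very large. This step excludes the second alternative. *There is $\Lambda_0$ such that if $x\in\Omega_1$, $n\ge5$, $x_1,\dots,x_n\ne0$ and $A:=-\ell_n\ge2\Lambda_0$, then $|1+x_{n-1}^{b_{n-1}}|\le e^{-A/2}$.*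

Suppose not. Then
$$\Lambda:=\ell_{n-2}=\log|1+x_{n-1}^{b_{n-1}}|+A>A/2\ge\Lambda_0 .$$
As $|x_n|\le1$, (5) gives $|x_{n-1}|^{b_{n-1}}\le1+|x_nx_{n-2}|\le 1+e^\Lambda\le2e^\Lambda$, so $b_{n-1}\ell_{n-1}\le\Lambda+\log2$. We now run the recursion backward and show that $\ell$ stays large down to $\ell_1$, which is impossible in $\Omega_1$. Put $V_k=\ell_kr_{k+1}-\ell_{k+1}r_k$. As in Step 1, $V_{k-1}-V_k=r_k(\ell_{k-1}+\ell_{k+1})-\ell_k(r_{k+1}+r_{k-1})=r_k\varepsilon_k$. Using $b_{n-1}r_{n-1}-r_{n-2}=r_n$,
$$V_{n-2}\ge\Lambda r_{n-1}-\frac{\Lambda+\log2}{b_{n-1}}\,r_{n-2}=\frac{\Lambda r_n-r_{n-2}\log2}{b_{n-1}} .$$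
Let $2\le k\le n-2$ and suppose $\ell_j\ge\log2$ for $k\le j\le n-2$. All $\varepsilon_j$ with $k\le j\le n-2$ are finite because $x_{j-1},x_j,x_{j+1}\ne0$. By (7),
$$V_{k-1}=V_{n-2}+\sum_{j=k}^{n-2}r_j\varepsilon_j\ge V_{n-2}-\log2\sum_{1\le j\le n-2}r_j\ge c_6\Lambda r_n ,$$
provided $\Lambda_0$ is large, since $r_{n-2}$ and the geometric sum are at most a constant times $r_n$. Hence
$$\ell_{k-1}=\frac{V_{k-1}+\ell_kr_{k-1}}{r_k}\ge\frac{c_6\Lambda r_n}{r_k}\ge c_7\Lambda .$$
Choose $\Lambda_0$ also with $\Lambda_0\ge\log2$ and $c_7\Lambda_0\ge2$. Then $\ell_{n-2}=\Lambda\ge\log2$ starts the induction, each further $\ell_{k-1}\ge2\ge\log2$ continues it, and at $k=2$ we get $\ell_1\ge2$. This contradicts $\ell_1=a_1\le1$.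

**Step 4 (the bad set has small volume).** *For fixed $\delta,C>0$ we have $\nu\{x\in\Omega_1:-C\rho^n\le\ell_n\le-\delta\rho^n\}\to0$ as $n\to\infty$.*

Discard the null set where $x_1\cdots x_n=0$. On the rest, the map $(x_1,x_2)\mapsto(x_{n-1},x_n)$ is injective, because $x_{k-1}=(1+x_k^{b_k})/x_{k+1}$ recovers the earlier variables. It is holomorphic, and
$$\mathrm d\log x_{k+1}=-\,\mathrm d\log x_{k-1}+\frac{b_kx_k^{b_k}}{1+x_k^{b_k}}\,\mathrm d\log x_k$$
(with $1+x_k^{b_k}=x_{k+1}x_{k-1}\ne0$) shows $\mathrm d\log x_k\wedge\mathrm d\log x_{k+1}=\mathrm d\log x_{k-1}\wedge\mathrm d\log x_k$. In the logarithmic coordinates $a_j+\mathrm it_j$ the complex Jacobian determinant thus has absolute value $1$, and the real one is its squared absolute value. So the map preserves $\nu$.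

Let $n$ be so large that $\delta\rho^n\ge2\Lambda_0$ and $e^{-\delta\rho^n/2}\le\frac12$. Put $w=x_{n-1}$, $z=x_n$, $\bar b=b_{n-1}$. By Step 3 the image of our set lies in
$$\{(w,z):\ |1+w^{\bar b}|\le e^{-\delta\rho^n/2},\ -C\rho^n\le\log|z|\le-\delta\rho^n\} .$$
There $|w|^{\bar b}\ge\frac12$, so $|w|\ge\frac12$. Since $|1+w^{\bar b}|$ is the product of the distances from $w$ to the $\bar b$ roots of $w^{\bar b}=-1$, one of these distances is at most $e^{-\delta\rho^n/(2\bar b)}$. In the $w$-plane the measure $\mathrm da\,\mathrm dt$ is area divided by $|w|^2$, hence at most $4$ times area. So the $\nu$-measure of the image is at most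
$$4\pi\bar b\,e^{-\delta\rho^n/\bar b}\cdot2\pi C\rho^n\longrightarrow0 .$$

## 11. From the thick torus back to $\mathbb T^2$

**Step 5 (the lower bound (6)).** We combine the four steps on $\Omega_s$ and then let the thickness $s$ be small but fixed. Put
$$N_n(a)=\frac1{(2\pi)^2}\int\log|x_n(e^{a_1+\mathrm it_1},e^{a_2+\mathrm it_2})|\,\mathrm dt_1\mathrm dt_2,\qquad\text{so that }m(x_n)=N_n(0).$$

First, $N_n$ varies slowly. Jensen's formula gives $\frac1{2\pi}\int\log|e^{a+\mathrm it}-\zeta|\,\mathrm dt=\max(a,\log|\zeta|)$. So for almost every fixed $x_2$, the average of $\log|x_n|$ over $t_1$ is, as a function of $a_1$, a constant plus a linear term plus a sum of terms $\max(a_1,\log|\zeta|)$, and its slopes lie between the minimal and the maximal exponent of $x_1$. The same holds with the variables exchanged. Hence $N_n$ is Lipschitz in each coordinate with constant $C_0\rho^n$.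

Second, the average over $\Omega_s$ is large. Let $0<s<s_0$ and let $\mathbb P$ be $\nu$ restricted to $\Omega_s$ and normalized. The average of $N_n$ over $[-s,s]^2$ is $\int\ell_n\,\mathrm d\mathbb P$. The set $V\cap\Omega_s$ has $\mathbb P$-measure $(2\tau)^2/(2\pi)^2=(\tau/\pi)^2$, and there $\ell_n\ge c_4\rho^n$ by (8), for $n>n_1$. So the positive part of $\ell_n$ contributes at least $c_4(\tau/\pi)^2\rho^n$.

The part of $\ell_n^-$ on $\{\ell_n\ge-\delta\rho^n\}$ contributes at most $\delta\rho^n$. On $\{\ell_n<-\delta\rho^n\}$ we use the Cauchy–Schwarz inequality and (9), which is uniform in $a$ and so bounds the $L^2(\mathbb P)$ norm of $\ell_n^-$ as well: the contribution is at most $C_3\rho^n\,\mathbb P(\ell_n<-\delta\rho^n)^{1/2}$. By Step 4, for fixed $s$, and by Chebyshev's inequality with (9),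
$$\mathbb P(\ell_n<-\delta\rho^n)\le\mathbb P(-C\rho^n\le\ell_n\le-\delta\rho^n)+\mathbb P(\ell_n<-C\rho^n)\le o(1)+\frac{C_3^2}{C^2} .$$
Altogether
$$\rho^{-n}\int\ell_n\,\mathrm d\mathbb P\ \ge\ c_4(\tau/\pi)^2-\delta-C_3\Big(o(1)+\frac{C_3^2}{C^2}\Big)^{1/2} .$$
Choose $\delta=\frac14c_4(\tau/\pi)^2$ and $C$ with $C_3^2/C\le\frac18c_4(\tau/\pi)^2$. Neither choice depends on $s$. Then there is $n_0(s)$ such that
$$\rho^{-n}\int\ell_n\,\mathrm d\mathbb P\ \ge\ c_8:=\tfrac12c_4(\tau/\pi)^2\qquad\text{for }n\ge n_0(s).$$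

Third, return to the torus. By the Lipschitz bound, $|N_n(a)-N_n(0)|\le2C_0s\rho^n$ on $[-s,s]^2$. So
$$m(x_n)=N_n(0)\ge(c_8-2C_0s)\rho^n\qquad(n\ge n_0(s)).$$
Fix $s<s_0$ with $s\le c_8/(4C_0)$. Then $m(x_n)\ge\frac12c_8\rho^n$ for all large $n$, which is (6).

With (6), $\sup_{|\boldsymbol\mu|=n}\frac1n\log m(\boldsymbol\mu(\mathbf x))\ge\frac1n\log(c_*\rho^{n+2})\to\log\rho$ and $\frac1n\log m((\mu_2\mu_1)^n(\mathbf x))\ge\frac1n\log(c_*\rho^{2n+2})\to2\log\rho$. Together with the upper bounds from Theorem 3, $\mathcal E_M(\mathcal A)=\log\rho=\mathcal E(\mathcal A)$ and $\mathcal E_M(\mu_2\mu_1)=2\log\rho=\mathcal E(\mu_2\mu_1)>0$. This proves Theorem 4. $\blacksquare$
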